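\title{A butterfly in Bruhat order with neither roof nor floor}

\begin{abstract}
Elements $x_1\neq x_2$ and $y_1\neq y_2$ of a Coxeter group form a butterfly if each $y_j$ covers each $x_i$ in Bruhat order. We consider the following question, from a paper of Gaetz and Gao: if a butterfly lies in a Bruhat interval $[u,v]$, must $[u,v]$ contain an element covering both $y_1,y_2$ or an element covered by both $x_1,x_2$? We show that the answer is no, by an explicit example in a Coxeter group of rank $4$ with $\ell(v)-\ell(u)=5$, the smallest interval length at which a failure can occur. The answer is also no in some irreducible Coxeter group of each rank $n\ge4$, and it is yes in rank at most $2$. We also give a sufficient condition, valid in every Coxeter group, for such an element to exist.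
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $W$ be a Coxeter group with length function $\ell$ and Bruhat order $\le$ (the definitions are recalled in Section~\ref{sec:prelim}). For $u\le v$ the \emph{Bruhat interval} is $[u,v]=\{w\in W: u\le w\le v\}$. We write $x\lessdot y$, and say that $y$ \emph{covers} $x$, if $x<y$ and $\ell(y)=\ell(x)+1$. Elements $x_1,x_2,y_1,y_2$ with $x_1\ne x_2$ and $y_1\ne y_2$ form a \emph{butterfly} if $x_i\lessdot y_j$ for all $i,j\in\{1,2\}$. We call $z\in W$ a \emph{roof} of the butterfly if $y_1,y_2\lessdot z$, and a \emph{floor} if $z\lessdot x_1,x_2$.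

A butterfly is a place where Bruhat order fails to be a lattice: $x_1$ and $x_2$ are two different maximal common lower bounds of $y_1$ and $y_2$, so $y_1$ and $y_2$ have no meet. The first example is in the symmetric group $S_3=\langle r,s\rangle$, where $r,s$ are covered by $rs,sr$. This butterfly has the roof $rsr$ and the floor $e$, and every interval containing it is all of $S_3$. It is natural to ask how much of this picture surrounds a butterfly in general. It is known that if $W$ is a symmetric group or is right-angled (any two generators commute or have a product of infinite order), then every butterfly in an interval $[u,v]$ has a roof in $[u,v]$. In a finite Coxeter group, multiplication by the longest element reverses Bruhat order and exchanges roofs with floors, so in a symmetric group there is a floor in $[u,v]$ as well. For other groups one must ask for less: Proposition~\ref{prop:B3} exhibits a butterfly in an interval of the group of type $B_3$ with no roof in that interval. That butterfly has a floor, and it leaves room for the following question, which comes from Gaetz and Gao~\cite{GG}.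

\begin{quote}
\textbf{Question.} Let $W$ be any Coxeter group, let $u\le v$ in $W$, and let $x_1,x_2,y_1,y_2\in[u,v]$ form a butterfly. Must $[u,v]$ contain a roof or a floor of the butterfly?
\end{quote}

The cases above suggest the answer yes. Our main result is that the answer is no.

\begin{theorem}\label{thm:A}
Let $W$ be the Coxeter group with generators $c,d,r,s$ and
\[
m(r,s)=4,\qquad m(d,s)=m(c,d)=m(c,r)=3,\qquad m(d,r)=m(c,s)=2,
\]
and put
\begin{gather*}
u=srs\,crsr,\qquad v=c\,srsdsrs\,crsr,\\
x_1=c\,rsrs\,crsr,\quad x_2=c\,sdrs\,crsr,\quad y_1=c\,rsdrs\,crsr,\quad y_2=c\,sdrsr\,crsr .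
\end{gather*}
Then $x_1,x_2,y_1,y_2\in[u,v]$ form a butterfly. There is no $z\in[u,v]$ with $y_1,y_2\lessdot z$, and there is no $z\in W$ at all with $z\lessdot x_1,x_2$.
\end{theorem}

The second theorem says that the interval in this example is as short as it can be, and describes the ranks in which failures occur.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] In Theorem~\ref{thm:A}, $\ell(v)-\ell(u)=5$. In every Coxeter group, the answer to the Question is yes for all intervals with $\ell(v)-\ell(u)\le4$.
\item[(2)] The answer is no in every Coxeter group that has the group of Theorem~\ref{thm:A} as a standard parabolic subgroup; in particular it is no in irreducible Coxeter groups of every rank $n\ge4$. The answer is yes in rank at most $2$.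
\end{enumerate}
\end{theorem}

We do not settle whether the answer is yes for all Coxeter groups of rank $3$. The third theorem is a positive result for all Coxeter groups; it also indicates what a counterexample has to avoid.

\begin{theorem}\label{thm:C}
Let $x_1,x_2,y_1,y_2\in[u,v]$ be a butterfly in any Coxeter group, and let $W'$ be the group generated by the four reflections $y_jx_i^{-1}$. If some simple reflection $p\in W'$ satisfies $pv<v$, there is $z\in[u,v]$ with $y_1,y_2\lessdot z$. If some simple reflection $p\in W'$ satisfies $pu>u$, there is $z\in[u,v]$ with $z\lessdot x_1,x_2$.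
\end{theorem}

Inversion preserves Bruhat order, so the same holds for the group generated by the reflections $x_i^{-1}y_j$, with the conditions $vp<v$ and $up>u$.

The idea behind all three theorems is that butterflies are dihedral. By results of Dyer, a butterfly lies in a coset of a dihedral subgroup and occupies two consecutive ranks of it (Section~\ref{sec:coset}). The neighboring ranks of the coset supply candidates for a roof and a floor, and a candidate can fail in two ways: its length in $W$ can differ from that of the butterfly by more than one, or it can lie outside $[u,v]$. In our example the dihedral group has order $8$, and a linear algebra argument shows that there are no other candidates (Section~\ref{sec:plane}). We first remove the roofs, which is possible already in type $B_3$ (Section~\ref{sec:B3}). We then multiply the configuration on both sides so that its upper part is copied unchanged while its floor drops by two further levels (Section~\ref{sec:main}). The proofs of Theorems~\ref{thm:A} and~\ref{thm:B} do not use Dyer's results.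

\section{Background on Coxeter groups}\label{sec:prelim}

A \emph{Coxeter system} $(W,S)$ is a group $W$ with generating set $S$ and defining relations $(pp')^{m(p,p')}=1$, where $m(p,p)=1$ and $m(p,p')=m(p',p)\in\{2,3,\dots,\infty\}$ for $p\ne p'$ (no relation is imposed if $m(p,p')=\infty$). The elements of $S$ are the \emph{simple reflections} and $|S|$ is the \emph{rank}. The \emph{Coxeter diagram} joins $p\neq p'$ when $m(p,p')\ge3$, and $W$ is \emph{irreducible} if the diagram is connected. The length $\ell(w)$ is the least number of letters in a word for $w$, and a word for $w$ with $\ell(w)$ letters is \emph{reduced}. All words for $w$ have the same parity of length, and $\ell(pw)=\ell(w)\pm1$ for $p\in S$.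

The \emph{reflections} are the conjugates of simple reflections. The \emph{Bruhat graph} has vertex set $W$ and an edge $a\to ta$ whenever $t$ is a reflection and $\ell(ta)>\ell(a)$. Bruhat order is defined by $a\le b$ if there is a directed path from $a$ to $b$. Every edge raises the length, so
\begin{equation}\label{eq:cover}
x\lessdot y\iff yx^{-1}\text{ is a reflection and }\ell(y)=\ell(x)+1 .
\end{equation}
Since $(ta)^{-1}=(a^{-1}ta)\,a^{-1}$, inversion is an automorphism of the Bruhat graph. We use the following standard facts.

\begin{enumerate}
\item[(F1)] \emph{Words (Tits).} A \emph{braid move} replaces an alternating factor $pp'p\cdots$ with $m(p,p')$ letters by $p'pp'\cdots$ with the same number of letters. A word is reduced if and only if no sequence of braid moves produces two equal adjacent letters. All reduced words of an element are related by braid moves. For $p\in S$, we have $pw<w$ if and only if some reduced word of $w$ begins with $p$.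
\item[(F2)] \emph{Subword property.} Fix a reduced word of $b$. Then $a\le b$ if and only if some reduced word of $a$ is obtained from it by deleting letters.
\item[(F3)] \emph{Lifting.} Let $p\in S$ and $a\le b$. If $pa<a$ and $pb<b$, then $pa\le pb$. If $pa>a$ and $pb<b$, then $pa\le b$ and $a\le pb$. The same holds for multiplication on the right.
\item[(F4)] \emph{Parabolic subgroups.} For $J\subseteq S$, the \emph{standard parabolic subgroup} $W_J=\langle J\rangle$ is a Coxeter group with generators $J$, and its length and Bruhat order are those induced from $W$. If $ph>h$ for all $p\in J$, then $h$ is the minimal element of $W_Jh$, and $\ell(Ah)=\ell(A)+\ell(h)$ for all $A\in W_J$.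
\item[(F5)] \emph{Roots.} Let $E$ be the real vector space with basis $\{\alpha_p:p\in S\}$ and symmetric form $(\alpha_p,\alpha_{p'})=-2\cos(\pi/m(p,p'))$, read as $-2$ if $m(p,p')=\infty$. Then $W$ acts faithfully on $E$, preserving the form, by $p(x)=x-(x,\alpha_p)\alpha_p$. The vectors $\beta=w\alpha_p$ are the \emph{roots}; they satisfy $(\beta,\beta)=2$, and $wpw^{-1}$ acts as $t_\beta(x)=x-(x,\beta)\beta$. Thus reflections correspond to pairs $\pm\beta$, and $wt_\beta w^{-1}=t_{w\beta}$. Every root is \emph{positive} (all coefficients in the basis are $\ge0$) or \emph{negative} (all are $\le0$). For a positive root $\beta$,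
\[
\ell(t_\beta w)>\ell(w)\iff w^{-1}\beta>0 .
\]
\end{enumerate}

Three remarks make (F5) easy to apply. To compute $w^{-1}\beta$, apply the letters of a word for $w$ to $\beta$ from left to right. A root with one positive coefficient is positive. A simple reflection $p$ changes only the coefficient of $\alpha_p$; hence it sends every positive root other than $\alpha_p$ to a positive root.

\section{Dihedral groups and short intervals}\label{sec:small}

A Coxeter group of rank $2$ is a dihedral group, of order $2m$ with $2\le m\le\infty$. It is the model for every butterfly.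

\begin{lemma}\label{lem:dihedral}
Let $(W,S)$ have rank $2$, with $S=\{p,p'\}$ and $m=m(p,p')$.
\begin{enumerate}
\item[(a)] For $1\le k<m$ there are exactly two elements of length $k$, and exactly one of them, say $a$, satisfies $pa<a$. There is one element of length $0$ and, if $m<\infty$, one element of length $m$ and none longer.
\item[(b)] The reflections are the elements of odd length, and $a\to b$ is an edge of the Bruhat graph if and only if $\ell(b)-\ell(a)$ is odd and positive.
\item[(c)] $a<b$ if and only if $\ell(a)<\ell(b)$.
\end{enumerate}
\end{lemma}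

\begin{proof}
A reduced word must alternate. By (F1), the two alternating words with $k<m$ letters admit no braid move, so they are the unique reduced words of two different elements, and one of them begins with $p$. The two alternating words with $m$ letters are related by a braid move, and in a longer alternating word a braid move creates a repeated letter. This proves (a). An alternating word of odd length is a palindrome, hence a conjugate of its middle letter, and every reflection has odd length. Since $\ell(ba^{-1})\equiv\ell(b)-\ell(a)\pmod 2$, part (b) follows. For (c), let $\ell(a)<\ell(b)$. If the difference is odd, then $a\to b$; if it is even, then $a\to a'\to b$ for any $a'$ of length $\ell(a)+1$.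
\end{proof}

Thus the butterflies of a dihedral group consist of the two elements of length $k$ and the two elements of length $k+1$, where $1\le k$ and $k+1<m$.

\begin{proposition}\label{prop:small}
Let $x_1,x_2,y_1,y_2\in[u,v]$ be a butterfly in a Coxeter group $W$.
\begin{enumerate}
\item[(a)] If $\ell(v)-\ell(u)\le4$, then $v$ is a roof or $u$ is a floor.
\item[(b)] If $W$ has rank at most $2$, then $[u,v]$ contains a roof.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $n=\ell(x_1)=\ell(x_2)$, so $\ell(y_1)=\ell(y_2)=n+1$. Distinct elements of equal length are incomparable, so $v\ge y_1,y_2$ forces $v>y_1,y_2$ and $\ell(v)\ge n+2$, with equality exactly when $v$ is a roof. In the same way $\ell(u)\le n-1$, with equality exactly when $u$ is a floor. If $v$ is not a roof and $u$ is not a floor, then $\ell(v)-\ell(u)\ge(n+3)-(n-2)=5$. This proves (a).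

In rank at most $1$ no two elements have the same length, so there are no butterflies. In rank $2$, let $z$ be the product of the first $n+2$ letters of a reduced word of $v$. Then $z\le v$ by (F2), and $z$ covers $y_1,y_2$ by Lemma~\ref{lem:dihedral}(c); also $z\ge y_1\ge u$.
\end{proof}

\section{The dihedral coset of a butterfly}\label{sec:coset}

A \emph{reflection subgroup} of $W$ is a subgroup $W'$ generated by reflections. We use three results of Dyer.

\begin{enumerate}
\item[(D1)] \cite{Dyer90} A reflection subgroup $W'$ has a canonical set $\chi(W')$ of Coxeter generators, and $S\cap W'\subseteq\chi(W')$. We call $W'$ \emph{dihedral} if $(W',\chi(W'))$ has rank $2$.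
\item[(D2)] \cite[Lemma~3.1]{Dyer91} If $t_1,\dots,t_4$ are reflections with $t_1t_2=t_3t_4\ne1$, then $\langle t_1,\dots,t_4\rangle$ is dihedral.
\item[(D3)] \cite[Theorem~1.4]{Dyer91} Each coset $W'x$ contains an element $x_0$ such that $w\mapsto wx_0$ is an isomorphism from the Bruhat graph of $(W',\chi(W'))$ onto the full subgraph of the Bruhat graph of $W$ on $W'x$.
\end{enumerate}

\begin{proposition}\label{prop:coset}
Let $x_1,x_2,y_1,y_2$ be a butterfly and let $W'$ be generated by the reflections $t_{ij}=y_jx_i^{-1}$. Then $W'$ is dihedral, and the four elements lie in one coset $W'x_0$ with $x_0$ as in \textup{(D3)}. Let $\ell'$ be the length function of $(W',\chi(W'))$, and write $x_i=a_ix_0$, $y_j=b_jx_0$. Then for some $k\ge1$, the elements $a_1,a_2$ are the two elements of $\ell'$-length $k$, and $b_1,b_2$ are the two elements of $\ell'$-length $k+1$.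
\end{proposition}

\begin{proof}
The $t_{ij}$ are reflections by \eqref{eq:cover}. They are involutions, so $t_{i1}t_{i2}=y_1x_i^{-1}\cdot x_iy_2^{-1}=y_1y_2^{-1}\ne1$ for $i=1,2$, and $W'$ is dihedral by (D2). The four elements lie in $W'x_1$, because $y_j=t_{1j}x_1$ and $x_2=t_{21}y_1$. By (D3) the edge $x_i\to y_j$ comes from an edge $a_i\to b_j$, so $\ell'(b_j)-\ell'(a_i)$ is odd and positive. If it were at least $3$, then choosing elements of the intermediate $\ell'$-lengths would give, by Lemma~\ref{lem:dihedral}(b), a path with at least three edges from $a_i$ to $b_j$. Its image under (D3) would force $\ell(y_j)-\ell(x_i)\ge3$. Hence $\ell'(b_j)=\ell'(a_i)+1$ for all $i,j$, and Lemma~\ref{lem:dihedral}(a) finishes the proof.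
\end{proof}

The coset always contains elements $wx_0$ with $\ell'(w)=k+2$, which lie above $y_1,y_2$, and elements with $\ell'(w)=k-1$, which lie below $x_1,x_2$. But (D3) preserves only the directions of edges. An edge that raises $\ell'$ by one may raise $\ell$ by three or more, and nothing places these elements in $[u,v]$. A simple reflection in $W'$ removes both obstacles: it changes $\ell$ by exactly one, and the lifting property compares the new element with $u$ or $v$.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Use the notation of Proposition~\ref{prop:coset}, and let $p\in S\cap W'$. By (D1), $p$ is one of the two generators in $\chi(W')$.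

Suppose $pv<v$. By Lemma~\ref{lem:dihedral}(a), exactly one of $b_1,b_2$ is lengthened by $p$; say $\ell'(pb_2)=k+2$. Put $z=py_2=(pb_2)x_0$. By Lemma~\ref{lem:dihedral}(b) both $b_1\to pb_2$ and $b_2\to pb_2$ are edges, so $y_1,y_2<z$ by (D3). Since $p\in S$, we have $\ell(z)=\ell(y_2)+1=\ell(y_1)+1$, so $z$ is a roof. From $y_2\le v$, $py_2>y_2$ and $pv<v$, lifting gives $z\le v$; and $z\ge y_2\ge u$.

Suppose $pu>u$. Exactly one of $a_1,a_2$ is shortened by $p$; say $\ell'(pa_1)=k-1$. Put $z=px_1=(pa_1)x_0$. Both $pa_1\to a_1$ and $pa_1\to a_2$ are edges, so $z<x_1,x_2$, and $\ell(z)=\ell(x_1)-1=\ell(x_2)-1$ because $p\in S$. So $z$ is a floor. From $u\le x_1$, $pu>u$ and $px_1<x_1$, lifting gives $u\le z$; and $z\le x_1\le v$.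
\end{proof}

\section{The candidates for a roof and a floor}\label{sec:plane}

From now on $W$ is the group of Theorem~\ref{thm:A}. Its Coxeter diagram is the square $c-d-s-r-c$ with label $4$ on the edge $s-r$, and its braid moves are
\[
rsrs=srsr,\quad sds=dsd,\quad cdc=dcd,\quad crc=rcr,\quad dr=rd,\quad cs=sc .
\]
The form on $E$ has $(\alpha_r,\alpha_s)=-\sqrt2$, $(\alpha_d,\alpha_s)=(\alpha_c,\alpha_d)=(\alpha_c,\alpha_r)=-1$ and $(\alpha_d,\alpha_r)=(\alpha_c,\alpha_s)=0$. On a vector $a_c\alpha_c+a_d\alpha_d+a_r\alpha_r+a_s\alpha_s$ the generators therefore act by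
\begin{equation}\label{eq:rules}
\begin{aligned}
c&:\ a_c\mapsto -a_c+a_d+a_r, &\qquad r&:\ a_r\mapsto -a_r+a_c+\sqrt2\,a_s,\\
d&:\ a_d\mapsto -a_d+a_c+a_s, &\qquad s&:\ a_s\mapsto -a_s+a_d+\sqrt2\,a_r,
\end{aligned}
\end{equation}
leaving the other three coefficients fixed. The form is nondegenerate. In the permutation expansion of its Gram determinant, the identity contributes $16$, the transpositions along the four edges contribute $-4(1+1+2+1)$, the two pairs of opposite edges contribute $1+2$, the two $4$-cycles around the square contribute $-\sqrt2$ each, and all other terms vanish. The total is $-1-2\sqrt2\ne0$.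

Let $D=\langle r,s\rangle$, dihedral of order $8$, and $P=\operatorname{span}(\alpha_r,\alpha_s)$. Our butterflies will have the form $grf,\ gsf,\ grsf,\ gsrf$ with $g,f\in W$. To prove that a roof or floor does \emph{not} exist, we must reduce the infinitely many elements of $W$ to a finite list. The tool is that a product of two distinct reflections remembers the plane spanned by their roots.

\begin{lemma}\label{lem:plane}
If $t_{\beta_1}t_{\beta_2}=t_{\beta_3}t_{\beta_4}\neq1$ in $W$, then $\operatorname{span}(\beta_1,\beta_2)=\operatorname{span}(\beta_3,\beta_4)$.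
\end{lemma}

\begin{proof}
Proportional roots are equal up to sign, since both have $(\beta,\beta)=2$, and then they define the same reflection. So $\beta_1,\beta_2$ are linearly independent. For $x\in E$ put $\lambda_i=(x,\beta_i)$. Then
\[
t_{\beta_1}t_{\beta_2}x-x=-\bigl[\lambda_1-\lambda_2(\beta_2,\beta_1)\bigr]\beta_1-\lambda_2\beta_2 .
\]
Because the form is nondegenerate, $(\lambda_1,\lambda_2)$ takes every value in $\mathbb R^2$, and then so does the pair of coefficients on the right. Hence the image of $t_{\beta_1}t_{\beta_2}-1$ is $\operatorname{span}(\beta_1,\beta_2)$. The same argument identifies it with $\operatorname{span}(\beta_3,\beta_4)$.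
\end{proof}

\begin{lemma}\label{lem:roots}
If $\beta$ is a root of $W$ lying in $P$, then $t_\beta\in\{r,s,rsr,srs\}$.
\end{lemma}

\begin{proof}
By \eqref{eq:rules}, $rs\,\alpha_r=\alpha_r+\sqrt2\alpha_s$ and $rs\,\alpha_s=-\sqrt2\alpha_r-\alpha_s$. Applying $rs$ twice gives $rsrs\,\alpha_r=-\alpha_r$ and $rsrs\,\alpha_s=-\alpha_s$, so $rsrs$ acts as $-1$ on $P$. We may take $\beta>0$. Apply the letters of $rsrs$ to $\beta$ one after another. The result $-\beta$ is negative, so at some step a letter $p\in\{r,s\}$ sends a positive root to a negative one. That root is $\alpha_p$. So $\beta\in D\alpha_p$, and $t_\beta$ is a reflection of $D$, that is, an element of $D$ of odd length.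
\end{proof}

\begin{lemma}\label{lem:candidates}
Let $g,f\in W$. Call two elements of $W$ \emph{adjacent} if one is a reflection times the other.
\begin{enumerate}
\item[(a)] If $w,w'\in D$ have lengths of opposite parity, then $gwf$ and $gw'f$ are adjacent.
\item[(b)] If $z$ is adjacent to $grf$ and $gsf$, then $z=gwf$ with $w\in\{e,rs,sr,rsrs\}$.
\item[(c)] If $z$ is adjacent to $grsf$ and $gsrf$, then $z=gwf$ with $w\in\{r,s,rsr,srs\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The quotient $g\,w'w^{-1}g^{-1}$ is conjugate to an element of $D$ of odd length.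

(b), (c) Let $(w_1,w_2)$ be $(r,s)$ or $(rs,sr)$. The elements $t_1=gw_1f\,z^{-1}$ and $t_2=z\,(gw_2f)^{-1}$ are reflections, and $t_1t_2=g\,w_1w_2^{-1}g^{-1}\neq1$. In the first case $w_1w_2^{-1}=r\cdot s$, with roots $\alpha_r,\alpha_s$. In the second case $w_1w_2^{-1}=rsr\cdot s$, with roots $r\alpha_s=\alpha_s+\sqrt2\alpha_r$ and $\alpha_s$. Each pair spans $P$, so by Lemma~\ref{lem:plane} the root of $t_1$ lies in $gP$. By Lemma~\ref{lem:roots}, $t_1=gtg^{-1}$ with $t\in D$ of odd length. Then $z=t_1gw_1f=g\,tw_1f$, and the length of $tw_1$ has parity opposite to that of $w_1$.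
\end{proof}

\section{A butterfly with no roof in type $B_3$}\label{sec:B3}

Let $J=\{d,r,s\}$; the subgroup $W_J$ has type $B_3$. In $D$ itself, the butterfly $r,s,rs,sr$ has the floor $e$ and the two roofs $rsr,srs$. We move it inside $W_J$ so that one roof rises too high and the other can be avoided by the choice of the top element. Take $g=d$ and $f=dsrs$, and put
\[
A_w=d\,w\,d\,srs\quad(w\in D),\qquad V=srs\,d\,srs .
\]
Since $dr=rd$, we have $A_{rw}=rA_w$. Next, $A_e=srs$, $A_s=sds\cdot srs=sdrs$, and $A_{sr}=dsd\cdot r\cdot srs=sds\cdot srsr=sdrsr$. Therefore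
\begin{equation}\label{eq:Aw}
\begin{gathered}
A_e=srs,\qquad A_r=rsrs,\qquad A_s=sdrs,\qquad A_{rs}=rsdrs,\\
A_{sr}=sdrsr,\qquad A_{rsr}=rsdrsr,\qquad A_{srs}=dV=dsrsdsrs .
\end{gathered}
\end{equation}

\begin{lemma}\label{lem:B3lengths}
The words in \eqref{eq:Aw} and the word $srsdsrs$ for $V$ are reduced. Thus $A_e$, $A_r$, $A_s$, $A_{rs}$, $A_{sr}$, $A_{rsr}$, $A_{srs}$ have lengths $3,4,4,5,5,6,8$, and $\ell(V)=7$.
\end{lemma}

\begin{proof}
For $A_e,A_r\in D$ see Lemma~\ref{lem:dihedral}. The words obtained by braid moves from the next ones are
\begin{gather*}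
A_s:\{sdrs,\ srds\},\qquad A_{rs}:\{rsdrs,\ rsrds\},\qquad A_{sr}:\{sdrsr,\ srdsr\},\\
A_{rsr}:\{rsdrsr,\ rsrdsr\},\qquad V:\{srsdsrs,\ srdsdrs,\ sdrsdrs,\ srdsrds,\ sdrsrds\}.
\end{gather*}
Indeed, in the first four classes only $dr=rd$ applies. For $V$, the only move on $srsdsrs$ is $sds=dsd$, which gives $srdsdrs$; the other three words arise from it by $dr=rd$ on the left, on the right, or on both sides, and they admit no other move. No listed word has equal adjacent letters, so all are reduced by (F1). Finally, $V$ is the reflection with root $\beta=srs\,\alpha_d$, and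
\[
\alpha_d\xrightarrow{\,s\,}\alpha_d+\alpha_s\xrightarrow{\,r\,}\alpha_d+\sqrt2\alpha_r+\alpha_s\xrightarrow{\,s\,}\alpha_d+\sqrt2\alpha_r+2\alpha_s=\beta .
\]
Since $(\alpha_d,\beta)=2+0-2=0$, we get $V^{-1}\alpha_d=\alpha_d>0$, so $\ell(dV)=8$ by (F5).
\end{proof}

\begin{proposition}\label{prop:B3}
The elements $A_r,A_s,A_{rs},A_{sr}$ form a butterfly in the interval $[A_e,V]$ of $W_J$, with floor $A_e$. We have $A_{rsr}\not\le V$, and the butterfly has no roof in $[A_e,V]$.
\end{proposition}

\begin{proof}
The map $w\mapsto A_w$ is injective. By Lemma~\ref{lem:candidates}(a), Lemma~\ref{lem:B3lengths} and \eqref{eq:cover}, we have $A_e\lessdot A_r,A_s$, and each of $A_{rs},A_{sr}$ covers each of $A_r,A_s$. The word $rsdrs$ is a subword of $srsdsrs$, and $sdrsr$ is a prefix of the reduced word $sdrsrds$ of $V$; so $A_{rs},A_{sr}\le V$ by (F2).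

The word $srsdsrs$ contains the letter $r$ twice, while both reduced words of $A_{rsr}$ contain it three times. So $A_{rsr}\not\le V$ by (F2). A roof has length $6$ and, by Lemma~\ref{lem:candidates}(c), is one of $A_r,A_s,A_{rsr},A_{srs}$, of lengths $4,4,6,8$. The only roof is therefore $A_{rsr}$, and it is not below $V$.
\end{proof}

The label $m(r,s)=4$ is used twice here. It provides two elements $rsr\neq srs$ above the butterfly of $D$, so that an element such as $V\lessdot A_{srs}$ can lie above $A_{rs},A_{sr}$ and miss $A_{rsr}$. And since it is even, every braid move in $W_J$ preserves the number of letters $r$, which is the quantity that separates $A_{rsr}$ from $V$.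

The floor is explained by Theorem~\ref{thm:C}. The group generated by the four reflections of this butterfly is $dDd$, which contains the simple reflection $r=drd$. We have $rA_e>A_e$, and the theorem produces the floor $rA_r=A_e$. It produces no roof from $r$: every reduced word of $V$ begins with $s$, so $rV>V$.

\section{Lowering the floor}\label{sec:main}

To destroy the floor we use the fourth generator $c$. Let $h=crsr$, and for $w\in D$ put
\[
q_w=c\,A_w\,h=cd\;w\;dsrs\,h .
\]
By \eqref{eq:Aw}, the elements of Theorem~\ref{thm:A} are
\[
x_1=q_r,\quad x_2=q_s,\quad y_1=q_{rs},\quad y_2=q_{sr},\quad v=cVh,\quad u=A_eh=c\,q_e .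
\]
Lemma~\ref{lem:candidates} applies with $g=cd$ and $f=dsrs\,h$, so the candidates for a roof or a floor are again indexed by $D$. We want the map $A\mapsto cAh$ to add the full length $5$ to $V$ and to the elements $A_w$ of length at least $4$ in \eqref{eq:Aw}, so that the roofless upper part is copied, but to add only $3$ to $A_e$. The choice of $h$ comes from the identity $q_e=crc\cdot x_1$. The subgroup $\langle c,r,s\rangle$ has type $B_3$, its longest element $w_0$ has length $9$, and $\ell(aw_0)=9-\ell(a)$ for all $a$ in this subgroup. The word $h$ is chosen so that $x_1$ has length $9$; then $x_1=w_0$, and the reflection $crc$ lowers it by three levels. The proof below checks the lengths directly. Figure~\ref{fig:cosets} shows the outcome.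

\begin{figure}[ht]
\centering
\begin{tikzpicture}[yscale=0.8,inner sep=2pt]
\node (e) at (0,8) {$A_e$};
\node (r) at (-1,9) {$A_r$}; \node (s) at (1,9) {$A_s$};
\node (rs) at (-1,10) {$A_{rs}$}; \node (sr) at (1,10) {$A_{sr}$};
\node (z) at (-1,11) {$A_{rsr}$}; \node (v) at (1,12) {$V$}; \node (t) at (1,13) {$A_{srs}$};
\draw (e)--(r) (e)--(s) (r)--(rs) (r)--(sr) (s)--(rs) (s)--(sr) (rs)--(z) (sr)--(z) (v)--(t);
\draw[dashed] (rs)--(v) (sr)--(v);
\foreach \n in {3,...,8} \node[gray] at (-2.2,\n+5) {\small $\n$};
\begin{scope}[shift={(6,0)}]
\node (e) at (0,6) {$q_e$}; \node (u) at (0,7) {$u$};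
\node (r) at (-1,9) {$x_1$}; \node (s) at (1,9) {$x_2$};
\node (rs) at (-1,10) {$y_1$}; \node (sr) at (1,10) {$y_2$};
\node (z) at (-1,11) {$q_{rsr}$}; \node (v) at (1,12) {$v$}; \node (t) at (1,13) {$q_{srs}$};
\draw (e)--(u) (r)--(rs) (r)--(sr) (s)--(rs) (s)--(sr) (rs)--(z) (sr)--(z) (v)--(t);
\draw[dashed] (rs)--(v) (sr)--(v) (u)--(r) (u)--(s);
\foreach \n in {6,...,13} \node[gray] at (-2.2,\n) {\small $\n$};
\end{scope}
\end{tikzpicture}
\caption{The butterfly in type $B_3$ (left) and its image under $A\mapsto cAh$ in rank $4$ (right), with lengths in gray. Solid lines are covers, and dashed lines are Bruhat relations across two levels. On both sides the only roof ($A_{rsr}$, $q_{rsr}$) is not below the top of the interval ($V$, $v$), and the other candidate ($A_{srs}=dV$, $q_{srs}=cdc\cdot v$) is too long. On the right the image $q_e=cu$ of the floor $A_e$ lies three levels below $x_1,x_2$.}\label{fig:cosets}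
\end{figure}

\begin{lemma}\label{lem:lengths}
\begin{enumerate}
\item[(a)] $\ell(Ah)=\ell(A)+4$ for all $A\in W_J$. In particular $\ell(u)=7$.
\item[(b)] $\ell(cAh)=\ell(A)+5$ for $A\in\{A_r,A_s,A_{rs},A_{sr},A_{rsr},A_{srs},V\}$. Thus $\ell(x_i)=9$, $\ell(y_j)=10$, $\ell(q_{rsr})=11$, $\ell(v)=12$ and $\ell(q_{srs})=13$.
\item[(c)] $\ell(q_e)=6$ and $\ell(q_{rsrs})>9$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) No braid move applies to $crsr$, so it is the only reduced word of $h$. It begins with $c\notin J$, so $ph>h$ for all $p\in J$ by (F1), and (F4) applies.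

(b) By (a) and (F5), we must show that $(Ah)^{-1}\alpha_c>0$; we apply to $\alpha_c$ the letters of $A$ and then those of $h$, from left to right, using \eqref{eq:rules}. Only the letter $d$ changes the coefficient of $\alpha_d$, and $h$ does not contain $d$. So if the word for $A$ contains $d$, it suffices to see that this coefficient is positive after the last $d$.

The words $A_s=sdrs$ and $A_{sr}=sdrsr$ have one $d$, and $\alpha_c\xrightarrow{\,s\,}\alpha_c\xrightarrow{\,d\,}\alpha_c+\alpha_d$. The words $A_{rs}=rsdrs$, $A_{rsr}=rsdrsr$ and $V=srsdsrs$ also have one $d$. The first letter $s$ of $V$ fixes $\alpha_c$, so in all three cases the computation is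
\[
\alpha_c\xrightarrow{\,r\,}\alpha_c+\alpha_r\xrightarrow{\,s\,}\alpha_c+\alpha_r+\sqrt2\alpha_s\xrightarrow{\,d\,}\alpha_c+(1+\sqrt2)\alpha_d+\alpha_r+\sqrt2\alpha_s .
\]
For $A_{srs}=dsrsdsrs$,
\begin{align*}
\alpha_c&\xrightarrow{\,d\,}\alpha_c+\alpha_d\xrightarrow{\,s\,}\alpha_c+\alpha_d+\alpha_s\xrightarrow{\,r\,}\alpha_c+\alpha_d+(1+\sqrt2)\alpha_r+\alpha_s\\
&\xrightarrow{\,s\,}\alpha_c+\alpha_d+(1+\sqrt2)\alpha_r+(2+\sqrt2)\alpha_s,
\end{align*}
and the last $d$ gives $\alpha_d$ the coefficient $-1+1+(2+\sqrt2)>0$.

The word $A_r=rsrs$ has no $d$, and we follow $A_rh=rsrs\,crsr$ to the end: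
\begin{align*}
\alpha_c&\xrightarrow{\,r\,}\alpha_c+\alpha_r\xrightarrow{\,s\,}\alpha_c+\alpha_r+\sqrt2\alpha_s\xrightarrow{\,r\,}\alpha_c+2\alpha_r+\sqrt2\alpha_s\xrightarrow{\,s\,}\alpha_c+2\alpha_r+\sqrt2\alpha_s\\
&\xrightarrow{\,c\,}\alpha_c+2\alpha_r+\sqrt2\alpha_s\xrightarrow{\,r\,}\alpha_c+\alpha_r+\sqrt2\alpha_s\xrightarrow{\,s\,}\alpha_c+\alpha_r\xrightarrow{\,r\,}\alpha_c>0 .
\end{align*}
The listed lengths follow from Lemma~\ref{lem:B3lengths}.

(c) Braid moves give
\[
u=srs\,crsr=src\,srsr=src\,rsrs=s\,(rcr)\,srs=s\,(crc)\,srs=c\,srcsrs .
\]
So $q_e=cu=srcsrs$ has length at most $6$, and at least $\ell(u)-1=6$.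

Next, $q_{rsrs}=q_{srs\cdot r}=tx_1$ with $t=cd\,srs\,dc$. The root of $t$ is $\gamma=cd\,s\,\alpha_r$, and
\[
\alpha_r\xrightarrow{\,s\,}\alpha_r+\sqrt2\alpha_s\xrightarrow{\,d\,}\sqrt2\alpha_d+\alpha_r+\sqrt2\alpha_s\xrightarrow{\,c\,}(1+\sqrt2)\alpha_c+\sqrt2\alpha_d+\alpha_r+\sqrt2\alpha_s=\gamma>0 .
\]
The word $x_1=c\,rsrs\,crsr$ has no $d$, so $x_1^{-1}\gamma$ still has $\alpha_d$-coefficient $\sqrt2$ and is positive. By (F5), $\ell(q_{rsrs})>\ell(x_1)=9$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{The butterfly.} The map $w\mapsto q_w$ is injective, so $x_1\ne x_2$ and $y_1\ne y_2$. By Lemma~\ref{lem:candidates}(a) each $x_i$ is adjacent to each $y_j$, and the lengths are $9$ and $10$, so $x_i\lessdot y_j$ by \eqref{eq:cover}. By Lemma~\ref{lem:lengths}, the word $srs\,crsr$ is reduced, and for the elements $A$ in part (b), placing a reduced word of $A$ between $c$ and $crsr$ gives a reduced word. Now $srs\,crsr$ is a subword of $c\,rsrs\,crsr$ and of $c\,sdrs\,crsr$, so $u\le x_1,x_2$. Also $c\,rsdrs\,crsr$ is a subword of $c\,srsdsrs\,crsr$, and $c\,sdrsr\,crsr$ is a subword of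 $c\,sdrsrds\,crsr$, so $y_1,y_2\le v$. Hence all four elements lie in $[u,v]$.

\emph{No floor in $W$.} A floor has length $8$ and, by \eqref{eq:cover} and Lemma~\ref{lem:candidates}(b), is one of $q_e,q_{rs},q_{sr},q_{rsrs}$. By Lemma~\ref{lem:lengths} the first three have lengths $6,10,10$, and the last has length greater than $9$.

\emph{No roof below $v$.} A roof has length $11$ and, by Lemma~\ref{lem:candidates}(c), is one of $q_r,q_s,q_{rsr},q_{srs}$, of lengths $9,9,11,13$. So it is $q_{rsr}$. The letter count that excluded $A_{rsr}\le V$ is not available directly, because the move $crc=rcr$ changes the number of letters $r$; we reduce to $W_J$ by cancellation instead. Suppose $q_{rsr}\le v$, that is, $cA_{rsr}\,crsr\le cV\,crsr$. Lengths add in both factorizations by Lemma~\ref{lem:lengths}(b), so removing the outer letters one at a time shortens both sides at every step. The first part of (F3) therefore lets us cancel $c$ on the left and then $r,s,r,c$ on the right. This gives $A_{rsr}\le V$, which contradicts Proposition~\ref{prop:B3}.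
\end{proof}

\begin{remark}\label{rem:roles}
The edge between $c$ and $d$ keeps the initial $c$ from passing through $A$ and cancelling against $h$. If $c$ and $d$ commuted, we would have $c\,sdrs\,crsr=sd\,(crc)\,srsr=sd\,(rcr)\,rsrs=sdrc\,srs$, of length at most $7$, while $x_1\in\langle c,r,s\rangle$ would keep length $9$.
\end{remark}

\begin{remark}\label{rem:noC}
For the butterfly of Theorem~\ref{thm:A}, the group $W'$ of Theorem~\ref{thm:C} is $cd\,D\,dc$, and it contains no simple reflection. By \eqref{eq:rules}, the roots of its four reflections are $cd\,\alpha_r=\alpha_c+\alpha_r$, $cd\,\alpha_s=\alpha_c+\alpha_d+\alpha_s$, the root $\gamma$ above, and $cd\,r\alpha_s=(1+\sqrt2)\alpha_c+\alpha_d+\sqrt2\alpha_r+\alpha_s$. Conjugation by $c$ has turned the simple reflection $r$, which produced the floor in type $B_3$, into $crc$.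
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(1) By Lemma~\ref{lem:lengths}, $\ell(v)-\ell(u)=12-7=5$. The second assertion is Proposition~\ref{prop:small}(a).

(2) Let $W$ be a standard parabolic subgroup of a Coxeter group $\widetilde W$. By (F4), lengths and Bruhat order in $W$ are induced from $\widetilde W$, so the butterfly and its position in $[u,v]$ are unchanged. By (F2), an element of $\widetilde W$ below an element of $W$ lies in $W$. A roof in $[u,v]$ lies below $v$ and a floor lies below $x_1$, so either would lie in $W$, contrary to Theorem~\ref{thm:A}. For $n\ge4$, adjoin generators $e_1,\dots,e_{n-4}$ with $m(c,e_1)=m(e_i,e_{i+1})=3$ and with $m=2$ for all other new pairs. The diagram is the square with a path attached, so the group is irreducible of rank $n$, and it has $W$ as a standard parabolic subgroup. The assertion on rank at most $2$ is Proposition~\ref{prop:small}(b).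
\end{proof}

\begin{thebibliography}{9}

\bibitem{Dyer90}
M.~Dyer, \emph{Reflection subgroups of Coxeter systems}, J.~Algebra \textbf{135} (1990).

\bibitem{Dyer91}
M.~Dyer, \emph{On the Bruhat graph of a Coxeter system}, Compositio Math. \textbf{78} (1991).

\bibitem{GG}
Christian Gaetz and Yibo Gao, \emph{On automorphisms of undirected Bruhat graphs}, arXiv:2204.09174 (2022).

\end{thebibliography}
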